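# Cone triangulations that are not minimal: a layered sphere on 27 vertices and its relatives

## 1. A ball with 27 vertices and 43 tetrahedra

We begin with one sphere for which everything can be done by hand.

**Definition (simplicial sphere, tetrahedral decomposition).** A *simplicial sphere* is a triangulation of the $2$-sphere with at least four vertices whose graph is simple (no loops, no multiple edges). By Euler's formula, with $N$ vertices it has $3N-6$ edges and $2N-4$ faces. A *tetrahedral decomposition extending* a spherical triangulation $\tau$ is a topological triangulation of the $3$-ball whose boundary is $\tau$ and whose vertices are the vertices of $\tau$. The smallest possible number of tetrahedra is denoted $\mathrm{tet}(\tau)$, and a decomposition attaining it is called *minimal*.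

**Definition (cone).** A *cone-type triangulation at a vertex $v$* is a tetrahedral decomposition extending $\tau$ in which every tetrahedron contains $v$ and a face of $\tau$. We build it by taking one tetrahedron $vF$ for each face $F$ not containing $v$.

This is a ball with the right boundary. The faces not containing $v$ form a disc $E$, namely the sphere minus the open star of $v$. The cone $vE$ over a disc is a ball, and its boundary is $E$ together with the cone over $\partial E$, which is the star of $v$. If $v$ has degree $d$ and $\tau$ has $n$ vertices, the cone has $(2n-4)-d$ tetrahedra; for $d=6$ this is $2n-10$.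

Here is a small example. The octahedron has $n=6$, eight faces and all degrees $4$, so its cones have $4$ tetrahedra. No decomposition does better: a tetrahedron containing three of the eight faces would force a vertex of degree $3$ (we prove this in Section 7), so each tetrahedron contains at most two faces, and at least four tetrahedra are needed. For the octahedron the cone is minimal. Now suppose that all degrees are $5$ or $6$. Is the cone at a vertex of degree $6$ minimal, perhaps under some extra condition?

**Definition (the layered sphere $\tau_k$, $k\ge 4$).** The vertices are $v_{j,s}$ with $0\le j\le k$, $s\in\mathbb Z/6$ and $s\equiv j\pmod 2$. We call $j$ the height. The layer $L_j=\{v_{j,s}\}$ has three vertices, so $n=3k+3$. The edges are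

* slanted: $v_{j,s}v_{j+1,s\pm1}$;
* vertical: $v_{j,s}v_{j+2,s}$;
* horizontal: $v_{0,s}v_{0,s+2}$ and $v_{k,s}v_{k,s+2}$, at the two ends only.

The faces are $\{v_{j,s},v_{j+1,s+1},v_{j+2,s}\}$ and $\{v_{j,s},v_{j+1,s-1},v_{j+2,s}\}$ for $0\le j\le k-2$; the triangles $\{v_{0,s},v_{0,s+2},v_{1,s+1}\}$ and $\{v_{k,s},v_{k,s+2},v_{k-1,s+1}\}$; and the two end faces $L_0$ and $L_k$.

*Why this is a simplicial sphere.* Lift $s$ to $\mathbb Z$ and draw $v_{j,s}$ at the point $(j,s)$ of the strip $[0,k]\times\mathbb R$, with $j$ measured upward. Look at the column between the lines $s$ and $s+1$. Its lattice points have heights $0,1,\dots,k$ and alternate between the two lines. For each $j$ with $0\le j\le k-2$, the points of heights $j,j+1,j+2$ form exactly one of the listed triangles. These triangles stack up in a zigzag and fill the column from the slanted edge joining heights $0,1$ to the slanted edge joining heights $k-1,k$. The gap below is half of a triangle $\{(0,s'),(0,s'+2),(1,s'+1)\}$, whose other half is the gap in a neighboring column; the top is similar. So the faces other than $L_0,L_k$ tile the strip. Dividing by $s\mapsto s+6$ gives a closed annulus $A$ whose two boundary circles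 have length $3$, and $L_0$ and $L_k$ cap them off. The neighbors are:

* of $v_{0,s}$: $v_{0,s\pm2},\ v_{1,s\pm1},\ v_{2,s}$;
* of $v_{1,s}$: $v_{0,s\pm1},\ v_{2,s\pm1},\ v_{3,s}$;
* of $v_{j,s}$ with $2\le j\le k-2$: $v_{j\pm1,s\pm1}$ (four vertices) and $v_{j\pm2,s}$;
* for $L_{k-1},L_k$: the mirror images, under the symmetry $v_{j,s}\mapsto v_{k-j,s+k}$.

Each list consists of distinct vertices modulo $6$, so the graph is simple. The lists also give the degrees: $5$ in the layers $L_0,L_1,L_{k-1},L_k$, and $6$ in the layers $L_2,\dots,L_{k-2}$. So only degrees $5$ and $6$ occur, and degree $6$ does occur. For instance $\tau_4$ has $15$ vertices, with degree $6$ exactly on $L_2$; the cone at a vertex of $L_2$ has $2\cdot 15-10=20$ tetrahedra.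

**Proposition 1.** $\mathrm{tet}(\tau_8)\le 43$. Here $n=27$ and $2n-10=44$, so the cone at a degree-$6$ vertex of $\tau_8$ is not minimal.

**Step 1: two drums.** The purpose is to get a ball on the $27$ vertices that is much cheaper than $44$. Let $B_1$ be the copy of $\tau_4$ on $L_0,\dots,L_4$, coned from a vertex of $L_2$, and let $B_2$ be the copy of $\tau_4$ on $L_4,\dots,L_8$ (via $v_{j,s}\mapsto v_{j+4,s}$), coned from a vertex of $L_6$. Each has $20$ tetrahedra. They share only the vertices of $L_4$ and meet exactly in the triangle $L_4$, which is a boundary face of both. Two balls glued along a boundary disc form a ball, so $B_1\cup B_2$ is a triangulated ball with $40$ tetrahedra.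

Its boundary is not $\tau_8$. The boundary contains the horizontal edges of $L_4$ and, for $s=1,3,5$, the triangles
$$\{v_{3,s},v_{4,s-1},v_{4,s+1}\},\qquad \{v_{5,s},v_{4,s-1},v_{4,s+1}\}, \tag{1}$$
while all its other faces are faces of $\tau_8$: the end faces, the triangles with a horizontal edge at the two ends, and the faces $\{v_{j,s},v_{j+1,s\pm1},v_{j+2,s}\}$ with $0\le j\le 2$ or $4\le j\le 6$. The faces of $\tau_8$ still missing are those with $j=3$.

**Step 2: three tetrahedra repair the boundary.** For $s=1,3,5$ attach the tetrahedron $\{v_{3,s},v_{4,s-1},v_{4,s+1},v_{5,s}\}$. The pair $v_{3,s}v_{5,s}$ is not an edge of $B_1\cup B_2$. So the faces of the tetrahedron lying in $B_1\cup B_2$ are those that do not contain both $v_{3,s}$ and $v_{5,s}$: the two triangles (1) with their common edge. These form a disc on the boundary, so attaching keeps a ball. Two of the three new tetrahedra share only one vertex of $L_4$, so they do not interfere. Each attachment buries the two triangles (1) and exposes $\{v_{3,s},v_{4,s+1},v_{5,s}\}$ and $\{v_{3,s},v_{4,s-1},v_{5,s}\}$. These are exactly the faces of $\tau_8$ with $j=3$. The boundary is now $\tau_8$, and the number of tetrahedra is $20+20+3=43$.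 $\square$

The arithmetic behind this: cutting along a triangle into two coned pieces with $n_1+n_2=n+3$ vertices costs $(2n_1-10)+(2n_2-10)=2n-14$, a saving of $4$; repairing the boundary costs $3$.

## 2. Flips, bad cycles, and what the example leaves open

The conjecture under study comes from Zili Wang, "Flip Distance and Triangulations of a Ball", arXiv:2205.11623 (2022). It has a further hypothesis and a further conclusion.

**Definition (flip distance).** Let $\Sigma$ be a convex polygon with $n$ vertices. A *flip* in a triangulation of $\Sigma$ replaces a diagonal by the other diagonal of the convex quadrilateral formed by the two triangles adjacent to it. For triangulations $\mathcal T^+,\mathcal T^-$ of $\Sigma$, $\mathrm{flip}(\mathcal T^+,\mathcal T^-)$ is the minimum number of flips transforming $\mathcal T^+$ into $\mathcal T^-$.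

A square has two triangulations, at distance $1$. A pentagon has five, each the fan of one vertex; each has two diagonals, hence two possible flips, and the five form a cycle of length $5$, so the largest distance is $2$. It is known that for $n>12$ the maximum over all pairs is $2n-10$, the same number as for the cone.

Placing $\mathcal T^+$ on top of $\mathcal T^-$ and gluing along $\partial\Sigma$ gives a triangulation $\tau$ of the sphere with $n$ vertices; we say the pair *determines* $\tau$. Conversely, let $\sigma$ be a simplicial sphere with $N$ vertices and let $H$ be a Hamiltonian cycle of $\sigma$. Cutting along $H$ gives two triangulated discs with all $N$ vertices on the boundary. No interior edge joins two consecutive boundary vertices, since $\sigma$ is simple, so the discs are triangulations $T^+,T^-$ of a convex $N$-gon. They determine $\sigma$, and they share no diagonal, again because $\sigma$ is simple. We write $\mathrm{flip}(\sigma,H)=\mathrm{flip}(T^+,T^-)$.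

**Fact.** If the pair $\mathcal T^+,\mathcal T^-$ determines $\tau$, then
$$\mathrm{flip}(\mathcal T^+,\mathcal T^-)\ge \mathrm{tet}(\tau). \tag{2}$$

The reason is that every flip path gives a decomposition with one tetrahedron per flip. Let us check this when $\tau$ is a simplicial sphere, the case we use; then the two triangulations share no diagonal. Let the successive flips take place in quadrilaterals $R_1,\dots,R_r$. Choose continuous functions $h_i\ge0$ on $\Sigma$, positive exactly on the interior of $R_i$, and put $g_i=h_1+\dots+h_i$. Over $R_i$, the region between the graphs of $-g_{i-1}$ and $-g_i$ is a topological tetrahedron: its upper side carries the two triangles before the flip, its lower side the two after, and the two sides meet along the boundary of $R_i$. These tetrahedra fill $X=\{(x,t):x\in\Sigma,\ -g_r(x)\le t\le 0\}$.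

It remains to see that $g_r>0$ on the interior of $\Sigma$. Every diagonal of $\mathcal T^+$ is flipped at some time, as none lies in $\mathcal T^-$. If $x$ lies inside a diagonal $d$ of $\mathcal T^+$, then $x$ is interior to $R_i$ when $d$ is first flipped. If $x$ is interior to a triangle $\Delta$ of $\mathcal T^+$, then the first flip of a side of $\Delta$ has $R_i\supset\Delta$, and $x$ is interior to $R_i$. So $X$ is a ball; its boundary is the upper disc carrying $\mathcal T^+$ and the lower disc carrying $\mathcal T^-$, glued along $\partial\Sigma$. That is $\tau$.

**Definition (bad cycle).** A cycle in $\tau$ is *bad* if it has length $l$ and separates two vertices of degree $>l$ in $\tau$.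

For an example, take the boundary of $B_1\cup B_2$ from Step 1 above. The $3$-cycle $L_4$ separates $v_{2,0}$ from $v_{6,0}$, both of degree $6>3$, so it is bad, and there $\mathrm{tet}\le 40<44$. (In this sphere the vertices $v_{4,s}$ have degree $8$: two neighbors in $L_4$, the four $v_{3,s\pm1},v_{5,s\pm1}$, and $v_{2,s},v_{6,s}$.)

**Conjecture (Wang).** Let $\tau$ be a spherical triangulation with vertices of degree $5$ and $6$ only, having at least one vertex of degree $6$. Suppose $\tau$ is determined by two triangulations $\mathcal T^+_n,\mathcal T^-_n$ of a convex $n$-gon, where $n$ is the number of vertices of $\tau$. If there is no bad cycle in $\tau$, then the cone-type triangulation at a degree-$6$ vertex is minimal, and $\mathrm{flip}(\mathcal T^+_n,\mathcal T^-_n)=2n-10$.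

So what changes when we pass from Proposition 1 to this conjecture? We must show that $\tau_8$ has no bad cycle, so that adding three tetrahedra really destroyed the bad triangle and created no other bad cycle. We must find a Hamiltonian cycle. For the second conclusion we must replace tetrahedra by flips. And we can ask how the defect grows with $k$. The answer is that the conjecture is false.

**Theorem 2.** Let $k\ge4$, $n=3k+3$, $m=\lfloor k/4\rfloor$.

(a) $\tau_k$ has no bad cycle.

(b) There are triangulations $\mathcal T^+_n,\mathcal T^-_n$ of a convex $n$-gon which determine $\tau_k$ and satisfy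
$$\mathrm{tet}(\tau_k)\le \mathrm{flip}(\mathcal T^+_n,\mathcal T^-_n)\le 2n-10-(m-1). \tag{3}$$
Hence for every $k\ge8$ both conclusions of the conjecture fail. For $k=8$: $n=27$, $2n-10=44$, but $\mathrm{tet}\le\mathrm{flip}\le43$.

(c) $2n-10-\mathrm{flip}(\mathcal T^+_n,\mathcal T^-_n)$ and $2n-10-\mathrm{tet}(\tau_k)$ are at least $\lfloor (n-3)/12\rfloor-1$, so $\limsup \mathrm{flip}/n\le 23/12<2$ along this family. Linear order of the defect is best possible: every spherical triangulation $\tau$ with $n$ vertices and minimum degree $\ge4$ has $\mathrm{tet}(\tau)\ge n-2$.

For $4\le k\le7$ we have $m=1$, and (3) only says $\mathrm{flip}\le 2n-10$. No claim is made that $27$ is the smallest $n$ for which the conjecture fails, or that $23/12$ is the optimal constant for this family.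

## 3. Short cycles in $\tau_k$

We prove (a). All degrees are $5$ or $6$, so a cycle of length $l\ge6$ cannot be bad. A bad cycle of length $5$ separates two vertices of degree $6$; a bad cycle of length $l\le4$ separates some two vertices. Let $C$ be a cycle of length $l\le5$. We show that it is not bad.

**Step 1: two kinds of cycle.** The purpose is to decide whether $C$ goes around the annulus. All edges lie in the closed annulus $A$. Follow a lift of $C$ to the strip; the total change in $s$ is a multiple of $6$, say $6w$. View the sphere as a plane with a point of the open face $L_0$ at the origin and a point of the open face $L_k$ at infinity. Then $w$ is, up to sign, the winding number of $C$ about the origin. By the Jordan curve theorem, either $C$ does not separate the two open end faces, and then $w=0$ and the side of $C$ away from both of them, together with $C$, is a closed disc $D\subset A$; or $C$ separates them, and then $w=\pm1$.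

**Step 2: the case $w=0$.** The purpose is to show that $D$ is too small to contain a relevant vertex, by finding many disjoint paths out of it. The disc $D$ is simply connected, so it lifts to the strip; the lift is injective, since projecting it back gives the identity. Its image is a disc $\tilde D$ bounded by a cycle $\tilde C$ with $l$ vertices. The interior of $\tilde D$ is open in the plane and contained in the strip, so it contains no vertex of height $0$ or $k$. Suppose $p=(j,s)$ is a vertex in the interior of $\tilde D$; then $1\le j\le k-1$. Any edge path from $p$ to a vertex of height $0$ or $k$ leaves the interior of $\tilde D$, hence meets $\tilde C$. Edges of the tiling meet only in common vertices unless they coincide, so the path contains a vertex of $\tilde C$, and this vertex is not $p$.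

*Suppose $2\le j\le k-2$*, so that $p$ has degree $6$. Three paths go down:
$$(j-i,s-i)_{0\le i\le j},\qquad (j-i,s+i)_{0\le i\le j},\qquad (j,s),(j-2,s),(j-4,s),\dots$$
The last one ends at $(0,s)$ if $j$ is even, and at $(1,s)$ followed by $(0,s+1)$ if $j$ is odd. They are disjoint except at $p$: after $p$ the first path has positions $<s$, the second has positions $>s$, and the third has position $s$, except possibly for the last vertex $(0,s+1)$. In that exceptional case $j$ is odd, so $j\ge3$; the first two paths reach height $0$ at $(0,s\pm j)\ne(0,s+1)$. The mirror images give three upward paths, disjoint for the same reason because $k-j\ge2$. Downward and upward paths share only $p$. Each of the six contains a vertex of $\tilde C$, and these six vertices are distinct, so $l\ge6$, a contradiction.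

*Suppose $j=1$.* Take the two edges to $(0,s\pm1)$ and the three upward paths, which are valid since $k-1\ge2$. These are five paths, disjoint except at $p$, so $l\ge5$. The case $j=k-1$ is symmetric.

So for $l=5$ the interior of $D$ contains no vertex of degree $6$, and for $l\le4$ it contains no vertex at all. Hence $C$ is not bad.

**Step 3: the case $w=\pm1$, horizontal edges at one end only.** The purpose is to pin $C$ near one end. Let $C$ have $a$ horizontal, $b$ slanted and $c$ vertical edges. A horizontal edge changes $s$ by $2$, a slanted one by $1$, a vertical one by $0$. Hence
$$2a+b\ge6,\qquad a+b+c\le5. \tag{4}$$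
If $a=0$ then $b\ge6$, contradicting the second inequality; so $a\ge1$.

If $C$ met both $L_0$ and $L_k$, it would contain two edge-disjoint paths between them. Each non-horizontal edge changes the height by at most $2$, so each path has at least $k/2\ge2$ such edges. Then $b+c\ge4$ and $a\le1$. Horizontal edges at both ends would mean that $C$ meets both $L_0$ and $L_k$ and has $a\ge2$, which is impossible. By symmetry we may assume that all horizontal edges of $C$ lie in $L_0$; in particular $a\le3$.

**Step 4: the heights on $C$.** The purpose is to show that $C=L_0$ or $C\subset L_0\cup L_1\cup L_2$. Observe that a closed walk that meets height $0$ and reaches height $h$ has total height variation at least $2h$.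

* If $a=3$, then $C=L_0$. One side is an open face without vertices, so $C$ is not bad.
* If $a=2$, then (4) gives $b\ge2$ and $b+c\le3$, so $(b,c)$ is $(2,0)$, $(2,1)$ or $(3,0)$. The height changes around $C$ sum to $0$; with three slanted edges the sum would be odd, which excludes $(3,0)$. In the other cases the total height variation is $2$ or $4$, so all heights on $C$ are at most $2$. Moreover, the two horizontal edges share a vertex, as any two edges of the triangle $L_0$ do, so all of $L_0$ lies on $C$.
* If $a=1$, then (4) gives $b\ge4$, hence $b=4$, $c=0$, $l=5$. The height variation is $4$, so all heights on $C$ are at most $2$.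

**Step 5: one side of $C$ is nearly empty.** Let $a\le2$, so $C\subset L_0\cup L_1\cup L_2$. Since $k\ge4$ and two consecutive layers form a $6$-cycle of slanted edges, the layers $L_3,\dots,L_k$ span a connected graph, and it is disjoint from $C$. So these layers lie on one side of $C$. Every vertex $v_{1,s}$ is adjacent to $v_{3,s}$, and every vertex $v_{2,s}$ is adjacent to $v_{3,s\pm1}$. So all vertices off $C$ and outside $L_0$ lie on that same side. The other side contains at most vertices of $L_0$, and these have degree $5$; so $C$ does not separate two vertices of degree $6$. If $l\le4$, then $a=2$ (since $a=1$ forces $l=5$), all of $L_0$ lies on $C$, and the other side contains no vertex. In all cases $C$ is not bad, which proves (a). $\square$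

## 4. Two ways to bound a flip distance, and why neither beats $2n-10$ on $\tau_k$ directly

Throughout, $\sigma$ is a simplicial sphere with $N\ge4$ vertices, $H$ is a Hamiltonian cycle, and $T^\pm$ are the resulting triangulations of an $N$-gon. The first bound is the flip version of the cone.

**Lemma 3.** For every vertex $v$ of $\sigma$, $\mathrm{flip}(\sigma,H)\le 2N-4-\deg v$.

*Proof.* Suppose $v$ has $\delta<N-3$ diagonals in a triangulation of the $N$-gon. The $\delta+1$ triangles at $v$ are fewer than all $N-2$ triangles, so they do not fill the polygon. The outermost edges at $v$ are sides of the polygon, so one of these triangles, say $vxy$, has a diagonal $xy$ opposite $v$. Flipping $xy$ replaces it by a diagonal at $v$, and no diagonal at $v$ is lost. So $T^\pm$ reaches the fan at $v$ in $N-3-\delta^\pm$ flips, where $\delta^\pm$ counts the diagonals at $v$ in $T^\pm$. Two edges at $v$ are sides and no diagonal is shared, so $\delta^++\delta^-=\deg v-2$. Flips are reversible, so going from $T^+$ to the fan and on to $T^-$ takes $2(N-3)-(\deg v-2)=2N-4-\deg v$ flips. $\square$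

On $\tau_k$ all degrees are at most $6$, so this gives $2n-10$ and never less. To do better, we want to cut along a triangle, as in Step 1 of Proposition 1.

**Lemma 4.** Let $a,b,c$ be pairwise adjacent in $\sigma$, with $abc$ not a face. Let $D_1,D_2$ be the discs bounded by the cycle $abc$, and let $\sigma_i=D_i\cup\{abc\}$. Then each $\sigma_i$ is a simplicial sphere, and there are Hamiltonian cycles $H_i$ of $\sigma_i$ with
$$\mathrm{flip}(\sigma,H)\le\mathrm{flip}(\sigma_1,H_1)+\mathrm{flip}(\sigma_2,H_2).$$

*Proof.*

**Step 1: the pieces are simplicial spheres.** Their edges are edges of $\sigma$, so their graphs are simple. If $D_i$ had no interior vertex, an interior edge would join two of $a,b,c$ and duplicate an edge; so there would be no interior edge, and $D_i$ would be the single face $abc$, which is excluded. So each $D_i$ has an interior vertex and $\sigma_i$ has at least four vertices.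

**Step 2: distributing the edges of the triangle.** We want to know which of $T^\pm$ contains which edge. Let $P$ be the convex polygon with boundary $H$. Each of $ab,bc,ca$ is a side of $P$, and then an edge of both $T^\pm$, or a diagonal in exactly one of $T^+,T^-$. If all three were edges of $T^+$, then $abc$ would be a triangle of $T^+$, since a triangle on vertices of a convex polygon contains no further vertex; then $abc$ would be a face of $\sigma$, which is excluded. The same holds for $T^-$. So some edge of $abc$ is not in $T^+$, some edge is not in $T^-$, and these are different edges. The third edge lies in $T^+$ or in $T^-$. After relabeling, and exchanging $\pm$ if necessary,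
$$ab,\,bc\in T^+,\qquad ca\in T^-,\qquad ca\notin T^+. \tag{5}$$
In particular $ca$ is not a side of $P$.

**Step 3: an intermediate triangulation.** We look for a triangulation containing the triangle $abc$ to pass through. Let $P_{ab},P_{bc},P_{ca}$ be the polygons, possibly degenerate to an edge, cut off from $P$ by the sides of the triangle $abc$. Put $M=abc\cup P_{ca}$ and $Q=abc\cup P_{ab}\cup P_{bc}$. By (5), $T^+$ is cut by $ab$ and $bc$, and $T^-$ is cut by $ca$:
$$T^+=T^+|_{P_{ab}}\cup T^+|_{P_{bc}}\cup T^+|_M,\qquad T^-=T^-|_{P_{ca}}\cup T^-|_Q .$$
Put
$$T^0=T^+|_{P_{ab}}\cup T^+|_{P_{bc}}\cup\{abc\}\cup T^-|_{P_{ca}}.$$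
One gets from $T^+$ to $T^0$ by flips inside $M$ only, and from $T^0$ to $T^-$ by flips inside $Q$ only. Hence
$$\mathrm{flip}(T^+,T^-)\le \mathrm{flip}\bigl(T^+|_M,\ \{abc\}\cup T^-|_{P_{ca}}\bigr)+\mathrm{flip}\bigl(T^+|_{P_{ab}}\cup T^+|_{P_{bc}}\cup\{abc\},\ T^-|_Q\bigr).$$

**Step 4: the two terms belong to $\sigma_1$ and $\sigma_2$.** In $\sigma$, the discs $T^+|_M$ and $T^-|_{P_{ca}}$ are glued along the arc of $H$ from $c$ to $a$ avoiding $b$. The boundary of the first is this arc with $ab$ and $bc$; the boundary of the second is this arc with $ca$. So their union is a disc bounded by the cycle $abc$, and hence one of the $D_i$, say $D_1$. The remaining faces, those of $T^+|_{P_{ab}}$, $T^+|_{P_{bc}}$ and $T^-|_Q$, form $D_2$. So the first pair, glued along $\partial M$, determines $D_1\cup\{abc\}=\sigma_1$ with $H_1=\partial M$, and the second pair, glued along $\partial Q$, determines $\sigma_2$ with $H_2=\partial Q$. Finally, $M$ has at least four vertices because $ca$ is not a side, and $Q$ has at least four, since otherwise $Q=abc$ would be a triangle of $T^-$. $\square$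

Can we now apply Lemma 4 to $\tau_k$? This is exactly where the hypothesis of the conjecture stops us. By Step 1 of the proof, a non-facial $3$-cycle has a vertex on each side; if all degrees are at least $4$, it is bad. By part (a), $\tau_k$ has no non-facial $3$-cycle at all.

In Section 1 we passed from a sphere with such a triangle to $\tau_8$ by attaching three tetrahedra. The flip analogue of attaching one tetrahedron is the following.

**Lemma 5.** Let $e\notin H$ be an edge of $\sigma$, and let $p,q$ be the vertices opposite $e$ in its two faces, with $pq$ not an edge of $\sigma$. Let $\sigma'$ be obtained by replacing $e$ by $pq$. Then $\sigma'$ is a simplicial sphere with Hamiltonian cycle $H$, and $\mathrm{flip}(\sigma,H)\le1+\mathrm{flip}(\sigma',H)$.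

*Proof.* We have $p\ne q$: otherwise both faces at $e$ would have the same vertex set, hence, the graph being simple, the same three edges, and they would form the whole sphere, with $N=3$. Since $pq$ is not an edge of $\sigma$, the new graph is simple. Since $e\notin H$, the cycle $H$ survives, and both faces at $e$ lie in the same one of $T^\pm$. There the replacement of $e$ by $pq$ is a flip. Perform it and continue with a shortest path for $(\sigma',H)$. $\square$

The condition $e\notin H$ cannot be ignored. If $e\in H$, its two faces lie on opposite sides of $H$, the edge $e$ is a side of the polygon, and no flip at $e$ exists. So the three tetrahedra of Section 1 turn into flips only if $H$ avoids the edges $v_{3,s}v_{5,s}$.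

Here is the budget. Suppose $r$ successive flips as in Lemma 5 turn $(\sigma,H)$, with $n$ vertices, into a sphere with a non-facial $3$-cycle that splits it into $\sigma_1,\sigma_2$ with $n_1,n_2$ vertices, and suppose $\sigma_i$ has a vertex of degree $d_i$. The three vertices of the cycle are counted twice, so $n_1+n_2=n+3$, and Lemmas 3–5 give
$$\mathrm{flip}(\sigma,H)\le r+(2n_1-4-d_1)+(2n_2-4-d_2)=2n-2+r-d_1-d_2. \tag{6}$$
With $d_1=d_2=6$ the right side is $2n-14+r$, which is less than $2n-10$ as soon as $r\le3$. In $\tau_k$, three flips at vertical edges make a layer $L_\ell$ with $4\le\ell\le k-4$ into a triangle. So we need a Hamiltonian cycle that avoids vertical edges.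

## 5. A Hamiltonian cycle without vertical edges

Let $H$ consist of the following edges of $\tau_k$:

* at the start, the path $v_{1,3},\,v_{0,2},\,v_{0,0},\,v_{0,4},\,v_{1,5}$;
* for $i\ge1$ with $2i\le k$, the path $P_i=(v_{2i-1,3},v_{2i,2},v_{2i-1,1},v_{2i,0})$ and the edge $Q_i=(v_{2i-1,5},v_{2i,4})$;
* for $i\ge1$ with $2i+1\le k$, the edges $v_{2i,0}v_{2i+1,5}$ and $v_{2i,4}v_{2i+1,3}$;
* at the end, the edge $v_{k,0}v_{k,4}$ if $k$ is even, and the edges $v_{k,3}v_{k,1}$ and $v_{k,1}v_{k,5}$ if $k$ is odd.

Each of these is slanted or horizontal; recall that $0$ and $5$ differ by $1$ modulo $6$, and $0$ and $4$ by $2$.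

To see that $H$ is a Hamiltonian cycle, note that $P_i$ and $Q_i$ together use each vertex of $L_{2i-1}\cup L_{2i}$ exactly once: $P_i$ takes $v_{2i-1,3},v_{2i-1,1},v_{2i,2},v_{2i,0}$, and $Q_i$ takes $v_{2i-1,5},v_{2i,4}$. The connecting edges join the end $v_{2i,0}$ of $P_i$ to the start $v_{2i+1,5}$ of $Q_{i+1}$, and the end $v_{2i,4}$ of $Q_i$ to the start $v_{2i+1,3}$ of $P_{i+1}$, when these exist. So we get two disjoint strands running upward, starting at $v_{1,3}$ and $v_{1,5}$. At the bottom they are joined through all of $L_0$. At the top, if $k$ is even, the strands end at $v_{k,0}$ and $v_{k,4}$, and these are joined. If $k$ is odd, the last connecting edges reach $v_{k,5}$ and $v_{k,3}$, and these are joined through $v_{k,1}$. Every vertex is used exactly once, and the result is a single cycle.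

For $k=4$ the cycle reads
$$v_{0,2},v_{0,0},v_{0,4},v_{1,5},v_{2,4},v_{3,3},v_{4,2},v_{3,1},v_{4,0},v_{4,4},v_{3,5},v_{2,0},v_{1,1},v_{2,2},v_{1,3},$$
and back to $v_{0,2}$: fifteen vertices, all different.

Let $\mathcal T^\pm_n$ be the triangulations obtained by cutting $\tau_k$ along $H$. They determine $\tau_k$.

## 6. Cutting $\tau_k$ into drums

We prove (b), with the pair $\mathcal T^\pm_n$ of Section 5.

**Step 1: creating the triangles.** The purpose is to make every fourth layer a $3$-cycle, at three flips per layer. For each $\ell=4i$ with $1\le i\le m-1$ (so $4\le\ell\le 4(m-1)\le k-4$) and each odd $s$, flip the vertical edge $v_{\ell-1,s}v_{\ell+1,s}$ to $v_{\ell,s-1}v_{\ell,s+1}$. The two faces at the vertical edge are $\{v_{\ell-1,s},v_{\ell,s+1},v_{\ell+1,s}\}$ and $\{v_{\ell-1,s},v_{\ell,s-1},v_{\ell+1,s}\}$, so the new edge is the right one. Every face of $\tau_k$ contains at most one vertical edge, so different flips use different faces, and the $3(m-1)$ flips can be made one after another. The new edges are not edges of $\tau_k$, which has horizontal edges only in $L_0$ and $L_k$, and they are pairwise distinct; so at each stage the new edge is not yet present. No vertical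 edge is in $H$. Lemma 5, applied $3(m-1)$ times, gives
$$\mathrm{flip}(\tau_k,H)\le3(m-1)+\mathrm{flip}(\sigma^*,H), \tag{7}$$
where $\sigma^*$ is the resulting simplicial sphere. For $m=1$ there are no flips and $\sigma^*=\tau_k$.

**Step 2: the pieces of $\sigma^*$.** The purpose is to recognize each piece as a smaller $\tau_\kappa$. Fix a cut layer $L_\ell$. A face of $\tau_k$ with vertices both below and above height $\ell$ has heights $\ell-1,\ell,\ell+1$, and all six such faces were used in the flips. They were replaced by the faces
$$\{v_{\ell-1,s},v_{\ell,s-1},v_{\ell,s+1}\},\qquad\{v_{\ell+1,s},v_{\ell,s-1},v_{\ell,s+1}\},\qquad s\text{ odd}.$$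
So in $\sigma^*$ every face has all heights $\le\ell$ or all heights $\ge\ell$. The layer $L_\ell$ is a $3$-cycle and not a face.

For $0\le i\le m-1$, let $\sigma^{(i)}$ consist of the faces of $\sigma^*$ with all heights $\ge4i$, together with the triangle $L_{4i}$ (which for $i=0$ is already a face). So $\sigma^{(0)}=\sigma^*$.

Let $0\le i\le m-2$ and consider the faces of $\sigma^{(i)}$ with all heights between $4i$ and $4i+4$. They are the face $L_{4i}$, the faces $\{v_{4i,s},v_{4i,s+2},v_{4i+1,s+1}\}$, the faces $\{v_{j,s},v_{j+1,s\pm1},v_{j+2,s}\}$ with $4i\le j\le 4i+2$, and the faces $\{v_{4i+3,s},v_{4i+4,s-1},v_{4i+4,s+1}\}$. Together with the triangle $L_{4i+4}$ these are exactly the faces of $\tau_4$, shifted up by $4i$; the shift is even, so parities match. Removing the face $L_{4i+4}$ from this sphere leaves a disc bounded by the $3$-cycle $L_{4i+4}$. So this disc is one side of $L_{4i+4}$ in $\sigma^{(i)}$, and the faces of height $\ge 4i+4$ form the other side. If $\sigma^{(i)}$ is a simplicial sphere, Lemma 4 splits it along $L_{4i+4}$, for whatever Hamiltonian cycle it carries, into a copy of $\tau_4$ and the simplicial sphere $\sigma^{(i+1)}$.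

In the same way, the last piece $\sigma^{(m-1)}$, from $L_{4(m-1)}$ to $L_k$, is a copy of $\tau_{k'}$ with $k'=k-4(m-1)\in\{4,5,6,7\}$.

**Step 3: adding up.** Starting from $\sigma^{(0)}=\sigma^*$ with $H$, we apply Lemma 4 a total of $m-1$ times. The result is $m-1$ copies of $\tau_4$ and one copy of $\tau_{k'}$, each with some Hamiltonian cycle. Lemma 3 holds for every Hamiltonian cycle, so we need not know which ones arise. Each $\tau_\kappa$ with $\kappa\ge4$ has $3\kappa+3$ vertices and a vertex of degree $6$, so by Lemma 3 it costs at most
$$2(3\kappa+3)-4-6=6\kappa-4,$$
which is $20$ for $\kappa=4$. With (7),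
$$\mathrm{flip}(\mathcal T_n^+,\mathcal T_n^-)\le3(m-1)+20(m-1)+(6k'-4).$$
Insert $k'=k-4(m-1)$: the right side is $23(m-1)+6k-24(m-1)-4=6k-4-(m-1)$. Since $2n-10=2(3k+3)-10=6k-4$, we get
$$\mathrm{flip}(\mathcal T_n^+,\mathcal T_n^-)\le 2n-10-(m-1).$$
The left inequality in (3) is (2).

**Step 4: both conclusions of the conjecture fail for $k\ge8$.** The sphere $\tau_k$ has only degrees $5$ and $6$, has a vertex of degree $6$, is determined by $\mathcal T^\pm_n$, and has no bad cycle by (a). If $k\ge8$, then $m\ge2$, and so $\mathrm{tet}(\tau_k)\le\mathrm{flip}(\mathcal T_n^+,\mathcal T_n^-)<2n-10$. The flip distance is not $2n-10$, and the cone at a degree-$6$ vertex, with $2n-10$ tetrahedra, is not minimal. Since $\mathrm{tet}$ depends only on $\tau_k$, the claim about the cone fails for every pair determining $\tau_k$. For $k=8$ we get $n=27$, $m=2$ and $\mathrm{tet}\le\mathrm{flip}\le43$, in agreement with Proposition 1. This proves (b). $\square$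

## 7. The size of the defect

We prove (c).

**Step 1: the linear lower bound on the defect.** Since $n-3=3k$, we have $m=\lfloor k/4\rfloor=\lfloor (n-3)/12\rfloor$, and (3) says that both $2n-10-\mathrm{flip}(\mathcal T_n^+,\mathcal T_n^-)$ and $2n-10-\mathrm{tet}(\tau_k)$ are at least $\lfloor(n-3)/12\rfloor-1$. As $m>(n-3)/12-1$,
$$\frac{\mathrm{flip}(\mathcal T_n^+,\mathcal T_n^-)}{n}\le\frac{2n-9-m}{n}<2-\frac1{12}+O\!\left(\frac1n\right),$$
so the $\limsup$ along the family is at most $23/12<2$.

**Step 2: no defect is larger than linear.** We bound the number of faces of $\tau$ in one tetrahedron. Let $\tau$ have $n$ vertices and minimum degree at least $4$, and take any tetrahedral decomposition extending $\tau$. Suppose one of its tetrahedra contained three faces of $\tau$. These share a vertex $x$ of the tetrahedron; call them $xab$, $xbc$, $xca$. Turn around $x$ in $\tau$: from $xab$ one crosses the edge $xb$ into $xbc$, then $xc$ into $xca$, then $xa$ back into $xab$. So the link of $x$ in $\tau$ is a $3$-cycle and $x$ has degree $3$, a contradiction. Hence every tetrahedron contains at most two of the $2n-4$ faces of $\tau$. Each face lies in a tetrahedron, so there are at least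 $(2n-4)/2$ of them:
$$\mathrm{tet}(\tau)\ge n-2.$$
For the octahedron this is the bound $4$ used in Section 1. It follows that the defect $2n-10-\mathrm{tet}(\tau)$ never exceeds $n-8$, so linear growth is the best possible order. This proves (c) and completes the proof of Theorem 2. $\square$
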